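# Partial derivatives against squarefree initial monomials: why $F$-purity modulo $p$ does not give a Herzog ideal

## 1. The span of the $k$-th order derivatives of a form

Let $g\in\mathbb C[y_1,\dots,y_r]$ be a form of degree $d$. For $0\le k\le d$ let
$$D_k(g)=\text{the } \mathbb C\text{-span of all } k\text{-th order partial derivatives of } g .$$
This is a space of forms of degree $d-k$, and its dimension is the number on which everything below turns. Two computations show why.

First take $g=y_1y_2\cdots y_d$. A $k$-th order derivative that uses some variable twice is $0$. A derivative that uses the $k$ distinct variables $y_i$, $i\in B$, gives $\prod_{i\notin B}y_i$. Different sets $B$ give different monomials, so $\dim D_k(y_1\cdots y_d)=\binom dk$. For $d=4$, $k=2$ we get the six products $y_iy_j$.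

Next take a sum of powers $g=\ell_0^d+\dots+\ell_n^d$, where the $\ell_i$ are linear forms. Every $k$-th order derivative of $\ell_i^d$ is a scalar multiple of $\ell_i^{d-k}$. Hence
$$D_k(\ell_0^d+\dots+\ell_n^d)\subseteq\langle \ell_0^{d-k},\dots,\ell_n^{d-k}\rangle,\qquad \dim D_k(\ell_0^d+\dots+\ell_n^d)\le n+1. \tag{E1}$$

So $y_1y_2y_3y_4$ is not a sum of five fourth powers of linear forms, because $6>5$. We shall prove more. The lower bound $\binom dk$ holds not only for the monomial $y_1\cdots y_d$ but for every form whose *leading* monomial is $y_1\cdots y_d$, whatever the monomial order. The upper bound (E1) holds for every form obtained from the Fermat form $X_0^d+\dots+X_n^d$ by substituting linear forms. The two bounds together will show that certain Fermat hypersurfaces cannot be given a squarefree initial monomial by any linear change of coordinates, although their reductions modulo $p$ behave as well as one could ask. That is what the space $D_k$ is for.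

## 2. Herzog ideals, $F$-purity, and the implication from (1) to (2)

Throughout, $S=\mathbb C[X_0,\dots,X_n]$, $N=n+1$, $d=\deg f$, and $\mathfrak m=(X_0,\dots,X_n)$, over whichever coefficient field is in use. For a matrix $A$ put $(h\circ A)(X)=h(AX)$.

**Definition (monomial order, Herzog ideal).** A monomial order is a total order $<$ on monomials such that $1<v$ for every monomial $v\ne1$, and $u<v$ implies $uw<vw$. The leading monomial of $h\neq 0$ is the largest monomial occurring in $h$; it is $\mathrm{in}_<(h)$ up to a scalar. An ideal $J\subseteq S$ is a Herzog ideal if there is a monomial order for which $\mathrm{in}_<(J)$ is squarefree.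

For a principal ideal, $\mathrm{in}_<((h))=(\mathrm{in}_<(h))$, because leading monomials multiply. So $(h)$ is Herzog exactly when $h$ has a squarefree leading monomial for some order. For example, $(X_0X_1+X_1^2)$ is Herzog, by lex with $X_0>X_1$. The ideal $(X_0^2+X_1^2)$ is not Herzog in these coordinates, since its only monomials are squares. After the substitution $X_0\mapsto X_0+X_1$, $X_1\mapsto i(X_0-X_1)$ the form becomes $4X_0X_1$, which generates a Herzog ideal. The property depends on coordinates, so the question allows a linear change of them.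

**Definition (pure, $F$-pure).** A ring map $R\to T$ is pure if $M\to M\otimes_RT$ is injective for every $R$-module $M$. A ring $R$ of prime characteristic $p$ is $F$-pure if the Frobenius map $R\to R$, $r\mapsto r^p$, is pure.

A pure map is injective (take $M=R$). A map that splits over $R$ is pure: if $\sigma:T\to R$ is $R$-linear with $\sigma(1)=1$, then $M\to M\otimes_R T\to M$ is the identity for each $M$. For Frobenius the target is $R$ with the module structure $r\cdot s=r^ps$, so a splitting is an additive map $\bar\theta:R\to R$ with $\bar\theta(r^ps)=r\bar\theta(s)$ and $\bar\theta(1)=1$. For example, $\mathbb F_p[x]$ is $F$-pure: it is free over its subring of $p$-th powers with basis $1,x,\dots,x^{p-1}$, and we may project onto the first basis element and take $p$-th roots. The ring $\mathbb F_p[x]/(x^2)$ is not $F$-pure, because its Frobenius map kills $x$.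

Now let $f\in\mathbb Q[X_0,\dots,X_n]$ be homogeneous of degree $d>3$, defining a nonsingular hypersurface in $\mathbb P^n_{\mathbb C}$. By Euler's formula $d\cdot f=\sum X_i\partial_if$, every common zero of the partials is a zero of $f$. So nonsingularity means
$$\partial_0f=\dots=\partial_nf=0\ \text{ only at } 0\in\mathbb C^N. \tag{E2}$$
For every prime $p$ not dividing the denominators of the coefficients of $f$, let $f_p$ be the reduction of $f$ modulo $p$. The two conditions are:

- (1) $\mathbb F_p[X_0,\dots,X_n]/(f_p)$ is $F$-pure for all primes $p\gg0$;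
- (2) there is a linear change of coordinates $\phi\in\mathrm{Aut}(S)$ such that $(\phi(f))$ is a Herzog ideal.

Concretely, (2) says: for some $A\in GL_N(\mathbb C)$ and some monomial order, the leading monomial of $f\circ A$ is squarefree. The problem, from Alessandro De Stefani, Linquan Ma, Matteo Varbaro, "Herzog ideals and $F$-singularities", arXiv:2601.06476 (2026), is whether (1) implies (2) for every such $f$. It does not. The Fermat quartic threefold $X_0^4+X_1^4+X_2^4+X_3^4+X_4^4$ satisfies (1) but not (2), as a special case of the following theorem.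

**Theorem A.** Let $d\ge4$ and $d\le n\le\binom d{\lfloor d/2\rfloor}-2$. Then $f=X_0^d+\dots+X_n^d$ is nonsingular and satisfies (1); indeed $\mathbb F_p[X]/(f_p)$ is $F$-pure for every prime $p>d(d-1)$. But $f$ does not satisfy (2). The range is nonempty for every $d\ge4$, as it contains $n=d$. Hence (1)$\Rightarrow$(2) fails in general, and it fails in every degree $d>3$.

The claim about the range is elementary: $\binom d{\lfloor d/2\rfloor}\ge\binom d2$, and $\binom d2\ge d+2$ is equivalent to $d^2-3d-4=(d-4)(d+1)\ge0$.

## 3. Reduction to a $d$-dimensional subspace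

Condition (2) speaks of all $N$ variables, while a squarefree monomial of degree $d$ uses only $d$ of them. The first lemma discards the others.

**Lemma 1.** A form $f$ of degree $d$ satisfies (2) if and only if there are linearly independent $v_1,\dots,v_d\in\mathbb C^N$ and a monomial order on $\mathbb C[y_1,\dots,y_d]$ such that $g(y)=f(y_1v_1+\dots+y_dv_d)$ has leading monomial $y_1\cdots y_d$.

**Proof, step 1: from (2) to the $v_k$.** This step restricts to the variables in the leading monomial. Let $f\circ A$ have squarefree leading monomial. It has degree $d$, so it is $X_{i_1}\cdots X_{i_d}$ with distinct indices. Setting all other variables to $0$ deletes some terms of $f\circ A$, keeps this one, and creates no new terms. So the restricted form still has leading monomial $X_{i_1}\cdots X_{i_d}$, for the induced order on $d$ variables. Let $v_k$ be the column of $A$ with index $i_k$ and rename $X_{i_k}$ as $y_k$. The restricted form is $f(y_1v_1+\dots+y_dv_d)$, and columns of an invertible matrix are independent.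

**Proof, step 2: from the $v_k$ to (2).** This step builds an order in which the extra variables cannot interfere. Extend the $v_k$ to a basis of $\mathbb C^N$, the columns of a matrix $A$, and name the variables $y_1,\dots,y_d,z_1,\dots,z_{N-d}$. Compare two monomials first by total degree in $y$, then by the given order on their $y$-parts, then by lex on their $z$-parts. Each comparison is preserved under multiplication, and every monomial $\ne1$ exceeds $1$, so this is a monomial order. Terms of $f\circ A$ of $y$-degree $d$ contain no $z$, since $f\circ A$ has degree $d$. So together they form $(f\circ A)|_{z=0}=g$. All other terms have smaller $y$-degree. Hence the leading monomial of $f\circ A$ is that of $g$, namely $y_1\cdots y_d$. $\square$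

Two cases by hand, with Fermat forms.

*Degree $2$, two or more variables.* With $v_1=(1,i,0,\dots)$ and $v_2=(1,-i,0,\dots)$ we get $(y_1+y_2)^2+(i(y_1-y_2))^2=4y_1y_2$. So the Fermat quadric has property (2).

*Degree $3$, four variables.* Take $v_1=(1,-1,-1,1)$, $v_2=(1,1,-1,-1)$, $v_3=(1,-1,1,-1)$. They are pairwise orthogonal for the usual dot product of real vectors, hence independent. The four coordinates of $y_1v_1+y_2v_2+y_3v_3$ are $y_1+y_2+y_3$, $-(y_1-y_2+y_3)$, $-(y_1+y_2-y_3)$, $y_1-y_2-y_3$, and
$$(y_1+y_2+y_3)^3-(y_1-y_2+y_3)^3-(y_1+y_2-y_3)^3+(y_1-y_2-y_3)^3=24\,y_1y_2y_3 .$$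
To check this, note that the coefficient of $y_1^{a_1}y_2^{a_2}y_3^{a_3}$ on the left is $\frac{3!}{a_1!a_2!a_3!}$ times $\sum_{\varepsilon_2,\varepsilon_3=\pm1}\varepsilon_2^{a_2+1}\varepsilon_3^{a_3+1}$. This vanishes unless $a_2$ and $a_3$ are both odd, which forces $a=(1,1,1)$. So the Fermat cubic surface satisfies (2). Nothing wrong is visible in low degree.

## 4. The tangent-space obstruction, and where it stops

How might one prove that (2) *fails*? The natural idea is to use nonsingularity: a squarefree leading monomial forbids large monomials, and missing large monomials produce a singular point. With few variables this works.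

**Proposition 2.** Let $d\ge3$ and $n\le d-1$. No nonsingular form $f$ of degree $d$ in $n+1$ variables satisfies (2).

**Proof.** If $n\le d-2$, there is no squarefree monomial of degree $d$ in $n+1\le d-1$ variables. Let $n=d-1$ and suppose $g=f\circ A$ has squarefree leading monomial. It must be the product of all $d$ variables, which we name so that $x_1>\dots>x_d$. We have $x_1^d>x_1\cdots x_d$. For $j\ge2$,
$$x_1^{d-1}x_j=x_1x_j\cdot x_1^{d-2}>x_1x_j\prod_{i\ne1,j}x_i=x_1\cdots x_d,$$
where the inequality is strict because there are $d-2\ge1$ factors $x_i<x_1$. So $x_1^d$ and all $x_1^{d-1}x_j$ are absent from $g$. The value of $\partial_jg$ at $e_1=(1,0,\dots,0)$ is the coefficient of $x_1^{d-1}x_j$ (times $d$ if $j=1$), hence $0$ for all $j$. So $g$ is singular at $e_1$, contradicting the nonsingularity of $f$. $\square$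

For $n\ge d$ the same reasoning says only that the *restriction* $g=f|_{\langle v_1,\dots,v_d\rangle}$ is singular at the point $v_1$. In other words, $v_1$ lies on the hypersurface, and the span of the $v_k$ lies in the tangent hyperplane $\{v:\nabla f(v_1)\cdot v=0\}$. This hyperplane has dimension $n\ge d$, so there is room and no contradiction. For the Fermat quartic with $n=4$, take $\zeta^4=-1$ and the point $p=(1,\zeta,0,0,0)$. The tangent hyperplane is $X_0+\zeta^3X_1=0$. On it $X_0^4=\zeta^{12}X_1^4=-X_1^4$, so $f$ restricts to $X_2^4+X_3^4+X_4^4$, which is singular at $p$ and satisfies every constraint used in Proposition 2. To defeat (2) for $n\ge d$ one needs an obstruction which survives restriction to a subspace. The dimension of $D_k$ is such an obstruction.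

## 5. Derivatives under a squarefree leading monomial

**Lemma 3.** Let $g\in\mathbb C[y_1,\dots,y_d]$ be a form of degree $d$ with leading monomial $m=y_1\cdots y_d$ for some monomial order. Then $\dim D_k(g)\ge\binom dk$ for $0\le k\le d$.

**Proof.** We exhibit $\binom dk$ derivatives with different leading monomials. For a $k$-subset $B\subseteq\{1,\dots,d\}$ put $\partial_B=\prod_{i\in B}\partial_{y_i}$ and $y_B=\prod_{i\in B}y_i$. If $y_B$ divides $y^a$, then $\partial_B y^a=\big(\prod_{i\in B}a_i\big)\,y^a/y_B$, a nonzero multiple of $y^a/y_B$. If $y_B$ does not divide $y^a$, then $\partial_By^a=0$. Different $y^a$ give different $y^a/y_B$, so nothing cancels. The term of $g$ in $m$ therefore contributes a nonzero multiple of $m/y_B$. Every other term $y^a$ of $g$ has $y^a<m$; if $y_B\mid y^a$, then $y^a/y_B<m/y_B$, since $y^a/y_B\ge m/y_B$ would give $y^a\ge m$ after multiplication by $y_B$. So $\partial_Bg$ has leading monomial $m/y_B=\prod_{i\notin B}y_i$. These are distinct for distinct $B$. Nonzero polynomials with distinct leading monomials are linearly independent, because the largest leading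 monomial in a linear relation cannot cancel. $\square$

Note that the subsets $B$ are chosen without reference to the order; the conclusion is the same for all orders.

## 6. Splitting Frobenius with one monomial of $h^{p-1}$

Write $\mathfrak m^{[p]}=(X_0^p,\dots,X_n^p)$. This is a monomial ideal, so a polynomial lies outside it exactly when it has a term $cX^a$ with $c\ne0$ and all $a_i\le p-1$. We need a way to prove $F$-purity.

**Lemma 4.** Let $h\in\mathbb F_p[X_0,\dots,X_n]$ be homogeneous with $h^{p-1}\notin\mathfrak m^{[p]}$. Then $R=\mathbb F_p[X]/(h)$ is $F$-pure.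

**Proof, step 1: a $p^{-1}$-linear map on the polynomial ring.** This is the raw material for a splitting. Let $\mathbf 1=(1,\dots,1)$. Let $\Phi$ be the $\mathbb F_p$-linear map with $\Phi(X^b)=X^{(b-(p-1)\mathbf1)/p}$ if all $b_i\equiv p-1\pmod p$ (in which case $b_i\ge p-1$), and $\Phi(X^b)=0$ otherwise. Then $\Phi(X^{pc}X^b)=X^c\Phi(X^b)$. Since $\left(\sum r_cX^c\right)^p=\sum r_cX^{pc}$ over $\mathbb F_p$, we get $\Phi(r^ps)=r\Phi(s)$ for all $r,s$.

**Proof, step 2: descent to $R$.** Here we twist $\Phi$ so that it respects the ideal $(h)$. By hypothesis $h^{p-1}$ has a term $cX^a$ with $c\ne0$ and all $a_i\le p-1$. Put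
$$\theta(s)=\Phi\big(c^{-1}X^{(p-1)\mathbf1-a}h^{p-1}s\big).$$
Then $\theta(r^ps)=r\theta(s)$, and $\theta(hs)=\Phi(h^p\cdot c^{-1}X^{(p-1)\mathbf1-a}s)=h\,\Phi(c^{-1}X^{(p-1)\mathbf1-a}s)\in(h)$. So $\theta$ induces an additive map $\bar\theta:R\to R$ with $\bar\theta(r^ps)=r\bar\theta(s)$.

**Proof, step 3: $\theta(1)=1$.** This makes $\bar\theta$ a splitting. A term $X^b$ of $h^{p-1}$ contributes to $\theta(1)$ only if $b+(p-1)\mathbf1-a\equiv(p-1)\mathbf1\pmod p$, that is, $b=a+pe$ with $e\in\mathbb Z^N$. From $b_i\ge0$ and $a_i\le p-1$ we get $e_i>-1$, so $e_i\ge0$. As $h^{p-1}$ is homogeneous, $|a|=|b|$, so $e=0$. Only the term $cX^a$ contributes, and it gives $\Phi(X^{(p-1)\mathbf1})=1$. So $\bar\theta$ splits Frobenius, and Frobenius is pure. $\square$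

For $h=xy$ we have $h^{p-1}=x^{p-1}y^{p-1}\notin\mathfrak m^{[p]}$, so $\mathbb F_p[x,y]/(xy)$ is $F$-pure. For the Fermat quartic in five variables and $p=13$, the coefficient of $(X_0X_1X_2X_3)^{12}$ in $f_{13}^{12}$ is $12!/(3!)^4\not\equiv0\pmod{13}$, so the quotient is $F$-pure. For $p=3$ all monomials of $f_3^2$ are $X_i^8$ or $X_i^4X_j^4$ and lie in $\mathfrak m^{[3]}$, so the lemma says nothing. The restriction to large $p$ is used in the next proof.

## 7. Fermat forms: proof of Theorem A

**Step 1: $f$ is nonsingular.** This puts $f$ within the hypotheses of the question. The partials $dX_i^{d-1}$ vanish simultaneously only at $0$.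

**Step 2: (1) holds.** We find a monomial of $f_p^{p-1}$ outside $\mathfrak m^{[p]}$. Let $p>d(d-1)$ and write $p-1=dm+r$ with $0\le r\le d-1$. As $p-1\ge d(d-1)$, we have $m\ge d-1\ge r$. Hence
$$(n+1)m\ge(d+1)m=dm+m\ge dm+r=p-1 .$$
So we can choose integers $0\le k_i\le m$, $i=0,\dots,n$, with $\sum k_i=p-1$. By the multinomial theorem the monomial $\prod X_i^{dk_i}$ has coefficient $(p-1)!/\prod k_i!$ in $f_p^{p-1}$, since different exponent vectors $(k_i)$ give different monomials. This coefficient is not divisible by $p$, and $dk_i\le dm\le p-1$. So $f_p^{p-1}\notin\mathfrak m^{[p]}$, and Lemma 4 applies.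

**Step 3: (2) fails.** We compare the two bounds on $D_k$. Suppose (2) holds. Lemma 1 gives $g(y)=f(y_1v_1+\dots+y_dv_d)$ with leading monomial $y_1\cdots y_d$. Let $\ell_i(y)$ be the $i$-th coordinate of $y_1v_1+\dots+y_dv_d$; then $g=\ell_0^d+\dots+\ell_n^d$. With $k=\lfloor d/2\rfloor$, Lemma 3 and (E1) give
$$\binom d{\lfloor d/2\rfloor}\le\dim D_k(g)\le n+1, \tag{E3}$$
which contradicts $n\le\binom d{\lfloor d/2\rfloor}-2$. $\square$

For $d=n=4$ the contradiction is $6\le5$. Note that Step 3 uses only $n+1<\binom d{\lfloor d/2\rfloor}$ and no lower bound on $n$.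

## 8. What happens for other $d$ and $n$: Theorem B

Say that *the implication holds for $(d,n)$* if (1)$\Rightarrow$(2) for every nonsingular $f\in\mathbb Q[X_0,\dots,X_n]$ of degree $d$. A *general* form of degree $d$ has a property if all forms outside some proper Zariski closed subset of the space of forms have it.

**Theorem B.** Let $d\ge4$.

1. If $n\ge d$, every nonsingular rational $f$ of degree $d$ satisfies (1). So for $n\ge d$ the implication holds for $(d,n)$ iff every such $f$ satisfies (2).
2. If $n\le d-1$, no nonsingular $f$ satisfies (2). If $n\le d-2$, (1) fails as well.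
3. The implication fails for all $d\le n\le\binom d{\lfloor d/2\rfloor}-2$.
4. Let $\nu_4=14$ and $\nu_d=\lceil\frac1d\binom{2d-1}d\rceil-1$ for $d\ge5$. If $n\ge d$ and $\nu_d>\frac{d(d-1)}2+d(n+1-d)$, then a general form of degree $d$ in $n+1$ variables is nonsingular and fails (2). Such forms exist over $\mathbb Q$, so the implication fails for $(d,n)$. This covers $n=d$ for every $d\ge4$.
5. There is $n_1(d)$ such that for $n\ge n_1(d)$ every nonsingular complex $f$ of degree $d$ satisfies (2). So for fixed $d\ge4$, among $n\ge d$ the implication fails for a nonempty finite set of $n$.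
6. For $n\ge4$, a general quartic form in $n+1$ variables satisfies (2) iff $n\ge5$.
7. The Fermat form of degree $d$ in $n+1$ variables fails (2) if $n+1<\binom d{\lfloor d/2\rfloor}$ and satisfies (2) if $n+1\ge2^{d-1}$.

**Complement (degree 3).** For $d=3$ the implication always holds. If $n\ge3$, every nonsingular cubic satisfies (2); if $n\le2$, (1) never holds.

Part 3 is Theorem A. For $n=d-1$, part 2 shows that the implication holds for $(d,n)$ iff no nonsingular rational $f$ satisfies (1). These notes do not decide this, and the question of Section 2 does not need it.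

## 9. $F$-purity for $n\ge d$ and its failure for $n\le d-2$ (parts 1 and 2)

**Part 1, step 1: a power of $\mathfrak m$ in the Jacobian ideal, uniformly in $p$.** We transfer nonsingularity to characteristic $p$ with one exponent for all $p$. By (E2) and the Nullstellensatz there is $t$ with $X_i^t\in(\partial_0f,\dots,\partial_nf)$ for all $i$. Writing $X_i^t=\sum_jc_{ij}\partial_jf$ with forms $c_{ij}$ of degree $t-d+1$ is a finite system of linear equations over $\mathbb Q$ for the coefficients of the $c_{ij}$. It is solvable over $\mathbb C$, hence over $\mathbb Q$, hence over $\mathbb Z[1/M]$ for some $M$, which we take divisible by the denominators of $f$. For $p\nmid M$ we may reduce modulo $p$. Any monomial of degree $s=N(t-1)+1$ is divisible by some $X_i^t$, so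
$$\mathfrak m^s\subseteq(\partial_0f_p,\dots,\partial_nf_p)\quad\text{for all }p\gg0,\ \text{with } s \text{ independent of } p. \tag{E4}$$

**Part 1, step 2: differentiate a minimal power.** This turns a failure of Lemma 4's hypothesis into a degree inequality. Suppose $f_p^{p-1}\in\mathfrak m^{[p]}$ and let $k$ be minimal with $f_p^k\in\mathfrak m^{[p]}$. As $1\notin\mathfrak m^{[p]}$, we have $1\le k\le p-1$. Since $\partial_i(X_j^pu)=X_j^p\partial_iu$, derivations preserve $\mathfrak m^{[p]}$, so $kf_p^{k-1}\partial_if_p\in\mathfrak m^{[p]}$ with $k$ invertible modulo $p$. With (E4) we get $\mathfrak m^sf_p^{k-1}\subseteq\mathfrak m^{[p]}$. By minimality $h=f_p^{k-1}\notin\mathfrak m^{[p]}$, so $h$ has a term $cX^a$ with $c\ne0$, all $a_i\le p-1$ and $|a|=d(k-1)$. The product $X^{(p-1)\mathbf1-a}h$ contains the term $cX^{(p-1)\mathbf1}$, so it is not in $\mathfrak m^{[p]}$. Therefore $X^{(p-1)\mathbf1-a}\notin\mathfrak m^s$, that is, $N(p-1)-d(k-1)<s$. As $k-1\le p-2$,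
$$(N-d)(p-1)+d=N(p-1)-d(p-2)<s .$$

**Part 1, step 3: conclusion.** Here the hypothesis $n\ge d$ enters. Since $N>d$, the last inequality is false for $p\gg0$. So $f_p^{p-1}\notin\mathfrak m^{[p]}$ for $p\gg0$, and Lemma 4 gives (1). The second sentence of part 1 follows at once. $\square$

For the failure of $F$-purity we recall Fedder's criterion (R. Fedder, *F-purity and rational singularity*, Trans. AMS 278 (1983), Prop. 1.7): for $(T,\mathfrak n)$ regular local of characteristic $p$, $T/I$ is $F$-pure iff $(I^{[p]}:I)\not\subseteq\mathfrak n^{[p]}$.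

**Lemma 5.** Let $h\in\mathbb F_p[X_0,\dots,X_n]$ be a nonzero form of positive degree with $h^{p-1}\in\mathfrak m^{[p]}$. Then $R=\mathbb F_p[X]/(h)$ is not $F$-pure.

**Proof.** Let $T=\mathbb F_p[X]_{\mathfrak m}$. As $T$ is a domain, $(h^pT:hT)=h^{p-1}T\subseteq\mathfrak m^{[p]}T$, so $T/hT=R_{\mathfrak m}$ is not $F$-pure by Fedder's criterion. On the other hand, purity of Frobenius passes from $R$ to $R_{\mathfrak m}$. To see this, let $F_*R$ be $R$ with module structure $r\cdot s=r^ps$. Inverting $u$ on $F_*R$ is inverting $u^p$ in $R$, so $(F_*R)_{\mathfrak m}=F_*(R_{\mathfrak m})$. For an $R_{\mathfrak m}$-module $M$ we then have $M\otimes_RF_*R=M\otimes_{R_{\mathfrak m}}F_*(R_{\mathfrak m})$, and the map from $M$ to it is injective if $R$ is $F$-pure. So $R$ is not $F$-pure. $\square$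

**Part 2.** The failure of (2) for $n\le d-1$ is Proposition 2. If $n\le d-2$, then $\deg f_p^{p-1}=d(p-1)>(n+1)(p-1)$, so every monomial of $f_p^{p-1}$ has some exponent $\ge p$, and $f_p^{p-1}\in\mathfrak m^{[p]}$. For $p\gg0$ we have $f_p\ne0$, and Lemma 5 shows that (1) fails. $\square$

## 10. Counting monomials above $y_1\cdots y_d$ (part 4)

Theorem A concerns one special form for each pair $(d,n)$. To treat general forms we count parameters: how many monomials does the condition "leading monomial $y_1\cdots y_d$" forbid, and how much freedom is there in choosing coordinates?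

Fix a monomial order with $y_1>\dots>y_d$, let $m=y_1\cdots y_d$, and let $\nu_<$ be the number of degree-$d$ monomials in $y_1,\dots,y_d$ that are $>m$.

**Step 1: $\nu_<\ge\nu_d$ for $d\ge5$.** This bounds from below the number of forbidden monomials for all orders at once. Let $u$ be a degree-$d$ monomial. In the product of its $d$ cyclic shifts (counted with multiplicity) each variable has exponent $d$, so this product is $m^d$. If all shifts were $<m$, their product would be $<m^d$. So every cyclic orbit contains a monomial $\ge m$, and every orbit other than $\{m\}$ contains one $>m$. There are $\binom{2d-1}d$ monomials and orbits have at most $d$ elements, so there are at least $\lceil\frac1d\binom{2d-1}d\rceil$ orbits. Hence $\nu_<\ge\lceil\frac1d\binom{2d-1}d\rceil-1=\nu_d$.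

**Step 2: $\nu_<\ge14$ for $d=4$.** The orbit count would give only $\lceil35/4\rceil-1=8$, and we shall need more than $10$, so we count by hand. The following monomials are $\ge m$:

- $y_1^4$;
- $y_1^3y_2,\ y_1^3y_3,\ y_1^3y_4$;
- at least one of $y_1y_2^3,\ y_1y_3^3,\ y_1y_4^3$, since their product is $m^3$;
- the six monomials $m\,y_i/y_l$ with $i<l$;
- at least one of each of the three pairs $\{y_i^2y_j^2,\,y_k^2y_l^2\}$ with $\{i,j,k,l\}=\{1,2,3,4\}$, since the product of the pair is $m^2$;
- $m$ itself.

The first two lines and the fourth follow from $y_1>y_2>y_3>y_4$. The lines have no monomial in common: the exponent patterns are $(4)$, $(3,1)$, $(3,1)$, $(2,1,1)$, $(2,2)$, $(1,1,1,1)$, and in the two lines of pattern $(3,1)$ the variable $y_1$ has exponent $3$ and $1$ respectively. The total is at least $1+3+1+6+3+1=15$, so $\nu_<\ge14=\nu_4$.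

**Step 3: a parameter space for the forms satisfying (2).** We realize these forms inside finitely many images of irreducible varieties. Let $S_d$ be the space of degree-$d$ forms in $x_1,\dots,x_N$, let $L=\{x_{d+1}=\dots=x_N=0\}$, let $V_<$ be the span of the degree-$d$ monomials $\le m$ in $x_1,\dots,x_d$ (with $m=x_1\cdots x_d$), and let $E_<=\{h\in S_d:h|_L\in V_<\}$. Restriction to $L$ maps $S_d$ onto the degree-$d$ forms in $x_1,\dots,x_d$, so $E_<$ has codimension $\nu_<$. Let
$$\Psi_<:GL_N\times E_<\to S_d,\qquad(A,h)\mapsto h\circ A .$$
If $f$ satisfies (2), take $v_1,\dots,v_d$ and an order from Lemma 1. Permuting the $v_i$ together with the variables, we may assume $y_1>\dots>y_d$. Extend the $v_i$ to a basis, the columns of a matrix $A'$. Then $h=f\circ A'$ has $h|_L=g\in V_<$, so $h\in E_<$ and $f=h\circ A'^{-1}\in\mathrm{im}\,\Psi_<$. Only the order on the finitely many degree-$d$ monomials matters, so finitely many maps $\Psi_<$ suffice.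

**Step 4: the fibres of $\Psi_<$ are large.** This accounts for coordinate changes that do not alter the condition. Let $B\subset GL_N$ be the group of block upper triangular matrices with diagonal blocks of sizes $d$ and $N-d$, the first of them upper triangular. Let $b\in B$. Composing with $b$ and restricting to $L$ replaces $x_j$, $j\le d$, by a combination of $x_i$ with $j\le i\le d$, that is, of variables $\le x_j$, and it replaces $x_k$, $k>d$, by $0$. So a monomial $\le m$ in $x_1,\dots,x_d$ becomes a combination of monomials $\le m$, and $E_<\circ b\subseteq E_<$. Equality holds by applying this to $b^{-1}$. Therefore $B$ acts on $GL_N\times E_<$ (on the right) by $(A,h)\mapsto(b^{-1}A,\,h\circ b)$. The action is free, already on the first factor, and preserves $\Psi_<$, as $(h\circ b)\circ(b^{-1}A)=h\circ A$. Each nonempty fibre contains a $B$-orbit, so it has dimension at least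
$$\dim B=\frac{d(d+1)}2+d(N-d)+(N-d)^2 .$$

**Step 5: the dimension count.** Now we compare with $\dim S_d$. The source of $\Psi_<$ is irreducible of dimension $N^2+\dim S_d-\nu_<$, and the dimension of the closure of the image is this number minus the dimension of a general nonempty fibre. Since $N^2=d^2+2d(N-d)+(N-d)^2$,
$$\dim\overline{\mathrm{im}\,\Psi_<}\le\dim S_d-\nu_<+N^2-\dim B=\dim S_d-\nu_<+\frac{d(d-1)}2+d(N-d)<\dim S_d .\tag{E5}$$
The last inequality holds by hypothesis, as $\nu_<\ge\nu_d$ and $N=n+1$. The singular forms are also a proper closed subset of $S_d$: they are the image of the closed set $\{(f,[x]):\nabla f(x)=0\}\subset S_d\times\mathbb P^n$ under a proper projection, and the Fermat form is not among them. So outside a finite union of proper closed subsets every form is nonsingular and fails (2). A polynomial vanishing at all rational points of $S_d$ is zero, so rational forms exist outside this union. As $n\ge d$, they satisfy (1) by part 1. Hence the implication fails for $(d,n)$.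

**Step 6: the case $n=d$.** We verify the numerical hypothesis, which is now $\nu_d>\frac{d(d-1)}2+d$. For $d=4$ it is $14>10$. For $d\ge5$ it suffices that $\frac1d\binom{2d-1}d>\frac{d(d-1)}2+d+1=\frac{d^2+d+2}2$, since then $\lceil\frac1d\binom{2d-1}d\rceil-1$ exceeds $\frac{d(d-1)}2+d$. For $d=5$ this is $25.2>16$. Passing from $d$ to $d+1$ multiplies the left side by
$$\frac{(2d+1)(2d)}{(d+1)d}\cdot\frac d{d+1}=\frac{2d(2d+1)}{(d+1)^2}\ge2,$$
because $d(2d+1)-(d+1)^2=d^2-d-1\ge0$. It multiplies the right side by $\frac{d^2+3d+4}{d^2+d+2}<2$, because $2(d^2+d+2)-(d^2+3d+4)=d^2-d>0$. So the inequality persists for all $d\ge5$. $\square$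

## 11. Strength and many variables (part 5)

**Definition (strength).** The strength of a form $f$ of degree $d\ge2$ is the least $s$ such that $f=\sum_{i=1}^sa_ib_i$ with forms $a_i,b_i$ of positive degree.

It is finite, since $f=\sum X_i\cdot\frac1d\partial_if$. For example, $X_0^2+X_1^2=(X_0+iX_1)(X_0-iX_1)$ has strength $1$. The form $X_0^2+X_1^2+X_2^2$ is irreducible, and it equals $(X_0+iX_1)(X_0-iX_1)+X_2\cdot X_2$, so it has strength $2$.

**Step 1: nonsingular forms have large strength.** This links nonsingularity to the theorem recalled next. Let $f=\sum_{i=1}^sa_ib_i$ be nonsingular. The locus $V(a_i,b_i:i\le s)\subset\mathbb C^N$ contains $0$, so it is nonempty and has dimension at least $N-2s$. On it all $\partial_jf=\sum_i\big((\partial_ja_i)b_i+a_i\partial_jb_i\big)$ vanish. By (E2) the locus is $\{0\}$, so $N-2s\le0$ and $s\ge N/2$.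

**Step 2: specialization to $y_1\cdots y_d$.** We use the following theorem without proof (Kazhdan–Ziegler, *Properties of high rank subvarieties of affine spaces*, GAFA 30 (2020); stated in this form in Bik–Danelon–Draisma, *Universality of high-strength tensors*, Vietnam J. Math. 50 (2022)): for all $d\ge2$ and $m\ge1$ there is $r(d,m)$ such that every form over $\mathbb C$ of degree $d$ and strength at least $r(d,m)$ specializes, by substituting linear forms in $m$ variables for its variables, to any given form of degree $d$ in $m$ variables. Take $m=d$ and target $P=y_1\cdots y_d$. If $N\ge2r(d,d)$, then by Step 1 every nonsingular $f$ admits a linear map $\lambda:\mathbb C^d\to\mathbb C^N$ with $f\circ\lambda=P$.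

**Step 3: $\lambda$ is injective.** Lemma 1 needs independent vectors. If $\lambda(v)=0$, then $P(y+\tau v)=f(\lambda(y))=P(y)$ for all $\tau$, so $\sum_iv_i\,\partial_iP=0$. The forms $\partial_iP=\prod_{j\ne i}y_j$ are linearly independent, so $v=0$. Hence the vectors $v_i=\lambda(e_i)$ are independent and $f(\sum y_iv_i)=y_1\cdots y_d$. Lemma 1 gives (2). So $n_1(d)$ exists.

**Step 4: finiteness.** This is the last assertion of part 5. By part 3 the implication fails for $n=d$. For $n\ge d$ with $n\ge n_1(d)$ every nonsingular $f$ satisfies (2), so the implication holds. The set of $n\ge d$ where it fails is nonempty and finite. $\square$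

## 12. General quartics in at least six variables (part 6)

For $n=4$ the claim is that a general quartic fails (2), which is part 4 with $d=n=4$.

**Step 1: set-up for $n=5$.** We look for a point where the parametrization of Section 10 is a submersion. Use variables $x_1,\dots,x_6$ and lex with $x_1>\dots>x_4$ on the first four. Let $L=\{x_5=x_6=0\}$, let $V$ be the span of the quartic monomials in $x_1,\dots,x_4$ that are $\le x_1x_2x_3x_4$, let $E=\{h:h|_L\in V\}$, and let $\Psi:GL_6\times E\to S_4$, $(A,h)\mapsto h\circ A$. Explicitly, $V$ is spanned by all quartic monomials in $x_2,x_3,x_4$ together with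
$$x_1\cdot\{x_2x_3x_4,\ x_2x_4^2,\ x_3^3,\ x_3^2x_4,\ x_3x_4^2,\ x_4^3\}.$$
A basis of $\mathbb C[x_1,\dots,x_4]_4/V$ is given by the $1+3+6+4=14$ monomials
$$x_1^4;\quad x_1^3\{x_2,x_3,x_4\};\quad x_1^2\{x_2^2,x_2x_3,x_2x_4,x_3^2,x_3x_4,x_4^2\};\quad x_1\{x_2^3,x_2^2x_3,x_2^2x_4,x_2x_3^2\}.\tag{E6}$$
Let
$$f=x_1(x_2x_3x_4+x_3^3+x_4^3)+x_2^3x_3+x_5x_1^3+x_6(x_1^2x_2+x_1x_3^2)\in E .$$

**Step 2: what surjectivity of the differential means.** We reduce it to a finite check. Since $\frac{d}{d\tau}f((1+\tau a)x)|_{\tau=0}=\sum_j(ax)_j\,\partial_jf$, the differential of $\Psi$ at $(1,f)$ has image $E+\sum_jS_1\partial_jf$. As $E$ contains all multiples of $x_5$ and $x_6$, restriction to $L$ identifies $S_4/E$ with $\mathbb C[x_1,\dots,x_4]_4/V$. So the differential is surjective iff the products $x_i\cdot\partial_jf|_L$, $i\le4$, $j\le6$, span this $14$-dimensional quotient. The restrictions to $L$ that we use are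
$$\partial_2f=x_1x_3x_4+3x_2^2x_3,\qquad\partial_3f=x_1x_2x_4+3x_1x_3^2+x_2^3,\qquad\partial_4f=x_1x_2x_3+3x_1x_4^2,$$
$$\partial_5f=x_1^3,\qquad\partial_6f=x_1^2x_2+x_1x_3^2 .$$

**Step 3: the check.** We obtain all monomials of (E6). Modulo $V$, on $L$:

- $x_i\partial_5f=x_ix_1^3$ gives $x_1^4,\ x_1^3x_2,\ x_1^3x_3,\ x_1^3x_4$.
- $x_3\partial_4f=x_1x_2x_3^2+3x_1x_3x_4^2\equiv x_1x_2x_3^2$. Next, $x_2\partial_4f=x_1x_2^2x_3+3x_1x_2x_4^2\equiv x_1x_2^2x_3$. Finally, $x_2\partial_3f\equiv x_1x_2^2x_4+3x_1x_2x_3^2$. This gives $x_1x_2x_3^2,\ x_1x_2^2x_3,\ x_1x_2^2x_4$.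
- $x_1\partial_6f=x_1^3x_2+x_1^2x_3^2$, $x_2\partial_6f=x_1^2x_2^2+x_1x_2x_3^2$, $x_3\partial_6f=x_1^2x_2x_3+x_1x_3^3\equiv x_1^2x_2x_3$, and $x_4\partial_6f=x_1^2x_2x_4+x_1x_3^2x_4\equiv x_1^2x_2x_4$. Together with the previous lines this gives $x_1^2x_3^2,\ x_1^2x_2^2,\ x_1^2x_2x_3,\ x_1^2x_2x_4$.
- $x_1\partial_3f=x_1^2x_2x_4+3x_1^2x_3^2+x_1x_2^3$ gives $x_1x_2^3$. Then $x_1\partial_4f=x_1^2x_2x_3+3x_1^2x_4^2$ gives $x_1^2x_4^2$, and $x_1\partial_2f=x_1^2x_3x_4+3x_1x_2^2x_3$ gives $x_1^2x_3x_4$.

These are $4+3+4+3=14$ monomials, all of (E6).

**Step 4: general sextuples of variables.** We pass from the differential to an open set of forms. Since the differential is surjective at one point, $\Psi$ is dominant. Let $E^\circ\subset E$ be the nonempty open set where the coefficient of $x_1x_2x_3x_4$ is nonzero. As $GL_6\times E$ is irreducible, $GL_6\times E^\circ$ is dense in it, so $\Psi$ is still dominant on $GL_6\times E^\circ$. By Chevalley's theorem, $\Psi(GL_6\times E^\circ)$ is constructible, and being dense it contains a nonempty open set $\Omega_6$. For $h\in E^\circ$ the restriction $h|_L$ has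 lex leading monomial $x_1x_2x_3x_4$, so $h$ satisfies (2) by Lemma 1. Therefore $h\circ A$ also satisfies (2), as (2) allows any linear change of coordinates. So all forms in $\Omega_6$ satisfy (2).

**Step 5: $n\ge5$.** We add variables. Restriction to the first six coordinates is a surjective linear map on quartic forms, so the quartics in $n+1$ variables whose restriction lies in $\Omega_6$ form a nonempty open set. They satisfy (2): apply Lemma 1 to the restriction, and use the resulting $v_1,\dots,v_4$ in that coordinate subspace. $\square$

## 13. The product $y_1\cdots y_d$ as a sum of $2^{d-1}$ powers (part 7)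

The failure range $n+1<\binom d{\lfloor d/2\rfloor}$ is Step 3 of Section 7, which used no lower bound on $n$. For the other range, the cubic identity of Section 3 generalizes:
$$y_1\cdots y_d=\frac1{2^{d-1}d!}\sum_{\varepsilon\in\{\pm1\}^{d-1}}\Big(\prod_{i=2}^d\varepsilon_i\Big)(y_1+\varepsilon_2y_2+\dots+\varepsilon_dy_d)^d. \tag{E7}$$

**Step 1: proof of (E7).** We compare coefficients. The coefficient of $y^a$ in the sum is $\frac{d!}{a_1!\cdots a_d!}\sum_\varepsilon\prod_{i\ge2}\varepsilon_i^{a_i+1}$, which is zero unless $a_2,\dots,a_d$ are all odd. If they are all odd, their sum is at least $d-1$, at most $d$, and congruent to $d-1$ modulo $2$. So the sum is $d-1$, all these $a_i$ equal $1$, and $a_1=1$. The coefficient of $y_1\cdots y_d$ is $d!\,2^{d-1}$.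

**Step 2: (2) for $n+1\ge2^{d-1}$.** We read (E7) as a restriction of the Fermat form. Absorbing the constants into $d$-th roots and adding zero forms, we get $y_1\cdots y_d=\sum_{i=0}^n\ell_i^d$ with linear forms $\ell_i$. So the Fermat form composed with $\lambda(y)=(\ell_0(y),\dots,\ell_n(y))$ is $y_1\cdots y_d$. By Step 3 of Section 11, $\lambda$ is injective, and Lemma 1 gives (2). $\square$

## 14. Cubics: Gauss map and supersingular primes (Complement)

**Step 1: $n\ge3$, a nondegenerate Hessian on the tangent space.** We prepare a good point $p$. Let $X=\{f=0\}$. It is irreducible: if $f=f_1f_2$ with factors of positive degree, then $f_1$ and $f_2$ have a common zero in $\mathbb P^n$, which is a singular point. The Gauss map $X\to\check{\mathbb P}^n$, $p\mapsto[\nabla f(p)]$, is a morphism by (E2), and it pulls back $\mathcal O(1)$ to $\mathcal O_X(2)$. A curve contracted by it would have degree $0$ with respect to the ample bundle $\mathcal O_X(2)$, which is impossible. So the map has finite fibres and, being projective, is finite. In characteristic $0$ it is unramified at a general $p\in X$.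 Fix such a $p$, with a lift to $\mathbb C^N$ also called $p$, let $H$ be the Hessian of $f$ at $p$, and let $\hat T=\nabla f(p)^\perp$. Then $p\in\hat T$ by Euler's formula, and $Hp=2\nabla f(p)$ since the partials have degree $2$. The tangent space of $X$ at $p$ is $\hat T/\mathbb Cp$. As $\nabla f(p+\tau v)=\nabla f(p)+\tau Hv+\cdots$, the differential of the Gauss map sends $v$ to $Hv$ modulo $\nabla f(p)$. So unramifiedness says:
$$v\in\hat T,\ Hv\in\mathbb C\,\nabla f(p)\ \Longrightarrow\ v\in\mathbb Cp .\tag{E8}$$
For $v\in\hat T$ we have $p^THv=2\nabla f(p)\cdot v=0$, so $H$ induces a symmetric bilinear form on $\hat T/\mathbb Cp$. If $v\in\hat T$ is orthogonal to all of $\hat T$ under this form, then $Hv\in\hat T^\perp=\mathbb C\nabla f(p)$, and $v\in\mathbb Cp$ by (E8). So the induced form is nondegenerate, on a space of dimension $n-1\ge2$.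

**Step 2: $n\ge3$, the three vectors.** We make $f$ visibly have leading monomial $y_1y_2y_3$. Choose $e,e'\in\hat T$ orthonormal for the induced form and put $v_2=e+ie'$, $v_3=e-ie'$. They are independent modulo $p$, and $v_2^THv_2=v_3^THv_3=0$, $v_2^THv_3=2\ne0$. Put $v_1=p$. For $w=y_2v_2+y_3v_3$, Taylor expansion gives
$$f(y_1p+w)=y_1^3f(p)+y_1^2\,\nabla f(p)\cdot w+\tfrac12y_1\,w^THw+f(w)=2\,y_1y_2y_3+f(w),$$
since $f(p)=0$, $w\in\hat T$ and $w^THw=2y_2y_3\,v_2^THv_3=4y_2y_3$. Here $f(w)$ is a cubic in $y_2,y_3$. For lex with $y_1>y_2>y_3$ the leading monomial is $y_1y_2y_3$, and Lemma 1 gives (2).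

**Step 3: $n\le1$.** Now (1) is to fail. As $3(p-1)>(n+1)(p-1)$, every monomial of $f_p^{p-1}$ has an exponent $\ge p$, so $f_p^{p-1}\in\mathfrak m^{[p]}$. Lemma 5 shows that (1) fails.

**Step 4: $n=2$.** Again (1) is to fail, now for arithmetic reasons. Let $E/\mathbb Q$ be the Jacobian of the curve $f=0$. For $p\gg0$ the curve $f_p=0$ is smooth of genus one. By the Hasse–Weil bound it has at least $p+1-2\sqrt p=(\sqrt p-1)^2>0$ points over $\mathbb F_p$, so it is isomorphic to its Jacobian, which is the reduction of $E$ at $p$. It is supersingular iff the coefficient of $(X_0X_1X_2)^{p-1}$ in $f_p^{p-1}$ vanishes (Hartshorne, *Algebraic Geometry*, IV.4.21). Now $f_p^{p-1}$ has degree $3(p-1)$, and the only monomial of this degree with all exponents $\le p-1$ is $(X_0X_1X_2)^{p-1}$. So supersingularity is equivalent to $f_p^{p-1}\in\mathfrak m^{[p]}$, and then the quotient is not $F$-pure by Lemma 5. By N. Elkies (*The existence of infinitely many supersingular primes for every elliptic curve over $\mathbb Q$*, Invent. Math. 89 (1987)) this happens for infinitely many $p$. So (1) fails.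

For $n\ge3$ the implication holds because (2) always holds, and for $n\le2$ it holds because (1) never does. $\square$
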